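# Dead nodes, parcels, and the club filter as an injective continuous image of ${}^\kappa\kappa$

## Dead nodes and the gluing map

Throughout, $\kappa$ is an uncountable cardinal with $\kappa=\kappa^{<\kappa}$. Such a $\kappa$ is regular, because $\kappa^{\operatorname{cf}(\kappa)}>\kappa$. The space ${}^\kappa\kappa$ of all functions $x:\kappa\to\kappa$ carries the topology with basic open sets $N_s=\{x: s\subseteq x\}$ for $s\in{}^{<\kappa}\kappa$. "Limit ordinal" means nonzero limit ordinal.

Fix $n$ with $1\le n<\omega$. Let $\mathrm{Seq}_\alpha=({}^\alpha\kappa)^n$ and $\mathrm{Seq}=\bigcup_{\alpha<\kappa}\mathrm{Seq}_\alpha$, so $|\mathrm{Seq}|=\kappa^{<\kappa}=\kappa$. An element $t\in\mathrm{Seq}_\alpha$ has length $\mathrm{lh}(t)=\alpha$, and $t{\restriction}\beta$ is taken in each coordinate. The same notation is used for $p\in({}^\kappa\kappa)^n$. The tuple of empty functions is written $\emptyset$.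

**Definition (tree, branch, dead node).** A *tree* is a set $T\subseteq\mathrm{Seq}$ that contains $\emptyset$ and is closed under restrictions. Its set of branches is $[T]=\{p\in({}^\kappa\kappa)^n:\forall\alpha<\kappa\ p{\restriction}\alpha\in T\}$. A tuple $t\in\mathrm{Seq}$ is *dead* if $t\notin T$ but $t{\restriction}\beta\in T$ for all $\beta<\mathrm{lh}(t)$.

If $p\notin[T]$, then $p$ has exactly one dead restriction, namely its shortest restriction outside $T$. Shorter restrictions lie in $T$, and longer ones have a proper restriction outside $T$. So the whole space splits into $[T]$ and the pairwise disjoint cones $\{p:t\subseteq p\}$ over the dead nodes $t$ (where $t\subseteq p$ means $p{\restriction}\mathrm{lh}(t)=t$).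

For an example with $n=1$, let $E$ be the set of $x$ such that $\{k<\omega:x(k)\ne0\}$ is finite. Membership in $E$ depends only on $x{\restriction}\omega$, so $E$ is clopen. The tree of all restrictions of elements of $E$ consists of the $s$ with $s(k)\neq0$ for only finitely many $k\in\omega\cap\mathrm{lh}(s)$. Its dead nodes are exactly the $s$ of length $\omega$ with infinitely many nonzero values. So dead nodes may have limit length.

Fix a bijection $e:\kappa\to\kappa^n$, and for $u\in{}^\kappa\kappa$ let $e(u)\in({}^\kappa\kappa)^n$ be the tuple obtained by applying $e$ at every coordinate. The map $u\mapsto e(u)$ is a bijection, and $u{\restriction}\alpha$ and $e(u){\restriction}\alpha$ determine each other. It is therefore a homeomorphism of ${}^\kappa\kappa$ with $({}^\kappa\kappa)^n$, and we use it to identify these spaces. Write $\mathrm{tail}_\alpha(u)=\langle u(\alpha+i):i<\kappa\rangle$. The map $\mathrm{tail}_\alpha$ is continuous, and it maps each $N_s$ with $\mathrm{lh}(s)=\alpha$ bijectively onto ${}^\kappa\kappa$.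

**Lemma 1 (gluing).** Let $T$ be a tree of $n$-tuples, let $F:[T]\to{}^\kappa\kappa$, and for each dead $t$ let $g_t:{}^\kappa\kappa\to{}^\kappa\kappa$ be continuous with range $B_t$. Suppose that for every $p\in[T]$ and $\eta<\kappa$ there is $\xi<\kappa$ such that
$$F(p')\supseteq F(p){\restriction}\eta\ \text{ for all }p'\in[T]\text{ with }p'{\restriction}\xi=p{\restriction}\xi,\qquad B_t\subseteq N_{F(p)\restriction\eta}\ \text{ for all dead }t\text{ with }\mathrm{lh}(t)>\xi,\ t{\restriction}\xi=p{\restriction}\xi.\tag{1}$$
Define
$$h(u)=\begin{cases}F(e(u)) & \text{if }e(u)\in[T],\\ g_t(\mathrm{tail}_\alpha(u)) & \text{if }e(u)\notin[T]\text{ and }t=e(u){\restriction}\alpha\text{ is dead.}\end{cases}\tag{2}$$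
Then $h$ is continuous with range $F[[T]]\cup\bigcup\{B_t:t\text{ dead}\}$. If $F$ and all $g_t$ are injective, and the sets $F[[T]]$ and $B_t$ ($t$ dead) are pairwise disjoint, then $h$ is injective.

**Proof.** The domains in (2) partition ${}^\kappa\kappa$. On $\{u:t\subseteq e(u)\}$, a basic open set given by an initial segment of length $\mathrm{lh}(t)$, the tails run bijectively through ${}^\kappa\kappa$, so $h$ maps this set onto $B_t$, injectively if $g_t$ is injective. This gives the claims on range and injectivity.

For continuity, if $e(u)\notin[T]$ has dead restriction $t$ of length $\alpha$, then on $N_{u\restriction\alpha}$ the map $h$ is the fixed continuous map $g_t\circ\mathrm{tail}_\alpha$. Now let $p=e(u)\in[T]$ and $\eta<\kappa$, take $\xi$ from (1), and let $u'\supseteq u{\restriction}\xi$. If $e(u')\in[T]$, then $h(u')\supseteq F(p){\restriction}\eta$ by the first half of (1). Otherwise all restrictions of $e(u')$ of length at most $\xi$ are restrictions of $p$ and lie in $T$, so the dead restriction $t$ of $e(u')$ has length $>\xi$ and $t{\restriction}\xi=p{\restriction}\xi$. Then $h(u')\in B_t\subseteq N_{F(p)\restriction\eta}$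 by the second half. $\square$

The lemma turns a map defined only on the closed set $[T]$ into a map defined on the whole space, at the price of supplying, for each dead node $t$, a set $B_t$ to receive the cone over $t$. Call $B_t$ the *parcel* of $t$. To hit a set $A$ injectively, we need
$$F\text{ maps }[T]\text{ bijectively onto }A\setminus\bigcup\{B_t:t\text{ dead for }T\}.\tag{3}$$
This is an equation in which $T$ occurs on both sides: the branches of $T$ must avoid the parcels of $T$'s own dead nodes. These notes solve (3), first for one particular set $A$.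

## The club filter and the classes $I^\kappa$ and $I^\kappa_{cl}$

The *club filter* is
$$\mathrm{Club}_\kappa=\{x\in{}^\kappa\kappa:\exists C\subseteq\kappa\text{ club }\forall\alpha\in C\ x(\alpha)=1\},$$
where a club is a closed unbounded subset of $\kappa$.

**Definition ($I^\kappa$ and $I^\kappa_{cl}$).** $I^\kappa$ is the class of all ranges of injective continuous functions $f:{}^\kappa\kappa\to{}^\kappa\kappa$. $I^\kappa_{cl}$ is the class of all ranges of injective continuous functions $g:E\to{}^\kappa\kappa$ with $E\subseteq{}^\kappa\kappa$ closed.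

Clearly $I^\kappa\subseteq I^\kappa_{cl}$. The question, from Philipp Lücke and Philipp Schlicht, "Continuous images of closed sets in generalized Baire spaces", arXiv:2302.01006 (2023), is whether it is consistent that $\mathrm{Club}_\kappa\in I^\kappa$. Two facts are quoted as known.

1. In models of the form $\mathrm L[x]$ with $x\subseteq\kappa$, the club filter is an injective continuous image of a closed subset of ${}^\kappa\kappa$.
2. It is consistent that $\mathrm{Club}_\kappa\notin I^\kappa$.

The answer is yes, by the following two theorems.

**Theorem 1 (ZFC).** If $\mathrm{Club}_\kappa\in I^\kappa_{cl}$, then $\mathrm{Club}_\kappa\in I^\kappa$. Hence $\mathrm{Club}_\kappa\in I^\kappa$ if and only if $\mathrm{Club}_\kappa\in I^\kappa_{cl}$.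

**Theorem 2.** If $V=\mathrm L[d]$ with $d\subseteq\kappa$, then $\mathrm{Club}_\kappa\in I^\kappa$. Hence, if ZFC is consistent, so is ZFC + "$\mathrm{Club}_\kappa\in I^\kappa$ for all uncountable $\kappa$ with $\kappa=\kappa^{<\kappa}$".

Together with the second quoted fact, the statement $\mathrm{Club}_\kappa\in I^\kappa$ is independent of ZFC. Later sections prove a ZFC characterization of $I^\kappa$ (Theorem 3), a generalization of Theorem 1 (Theorem 4), and a classification of $I^\kappa$ in $\mathrm L[d]$ (Theorem 5).

Two textbook facts are used constantly. First, if $C\subseteq({}^\kappa\kappa)^n$ is closed and nonempty, its set of restrictions $T_C=\{p{\restriction}\alpha:p\in C,\alpha<\kappa\}$ is a tree with $[T_C]=C$: if all $p{\restriction}\alpha$ lie in $T_C$, every basic neighborhood of $p$ meets $C$, so $p\in C$. Second, if $E$ is closed and $g:E\to{}^\kappa\kappa$ is continuous, then $\{(g(y),y):y\in E\}$ is closed. Indeed, let $(x,y)$ be outside this set. If $y\notin E$, use the openness of the complement of $E$. If $y\in E$ and $x{\restriction}\eta\ne g(y){\restriction}\eta$, choose $\xi$ with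 $g[E\cap N_{y\restriction\xi}]\subseteq N_{g(y)\restriction\eta}$; then $N_{x\restriction\eta}\times N_{y\restriction\xi}$ misses the set.

## Small sets by hand, and two obstacles

Each $N_s$ is in $I^\kappa$, via $u\mapsto s^\frown u$. The set $\{x:x(v)=1\text{ for all limit }v\}$ is in $I^\kappa$: the values at non-limit places are free, and we list these places increasingly as $p_0<p_1<\cdots$ (so $p_i\ge i$) and put $x(p_i)=u(i)$. This set is contained in $\mathrm{Club}_\kappa$.

A singleton is in $I^\kappa_{cl}$ but not in $I^\kappa$. A slightly less trivial case is $A=N_{\langle0\rangle}\cup\{x_0\}$ with $x_0(0)=1$. It is closed, so $A\in I^\kappa_{cl}$. If $f$ were a continuous injection of ${}^\kappa\kappa$ with range $A$, then $f^{-1}[N_{\langle1\rangle\,}]$ (if $x_0(0)=1$, this is $f^{-1}[\{x_0\}]$) would be open and nonempty, so it would contain a basic open set, which has more than one point, on which $f$ is constant. So $A\notin I^\kappa$: there is no room near $x_0$ to receive a cone. Passing from $I^\kappa_{cl}$ to $I^\kappa$ needs room everywhere.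

**Lemma 2.** $\mathrm{Club}_\kappa$ is the range of a continuous function on ${}^\kappa\kappa$.

**Proof.** For $(\gamma,u)\in({}^\kappa\kappa)^2$ let $c_0=\gamma(0)$, $c_{\xi+1}=c_\xi+1+\gamma(\xi+1)$, and $c_\lambda=\sup_{\xi<\lambda}c_\xi$ for limit $\lambda$. Let $f(\gamma,u)(\nu)=1$ if $\nu\in\{c_\xi:\xi<\kappa\}$, and $f(\gamma,u)(\nu)=u(\nu)$ otherwise. The sequence is strictly increasing and continuous, so $\{c_\xi:\xi<\kappa\}$ is a club and $f(\gamma,u)\in\mathrm{Club}_\kappa$. Since $c_\xi\ge\xi$, the set $\{c_\xi:\xi<\kappa\}\cap\nu$ depends only on the $c_\xi$ with $\xi<\nu$, hence on $\gamma{\restriction}\nu$. So $f(\gamma,u){\restriction}\nu$ depends only on $(\gamma{\restriction}\nu,u{\restriction}\nu)$, and $f$ is continuous. If $x\in\mathrm{Club}_\kappa$ via the club $C$, let $\langle c_\xi:\xi<\kappa\rangle$ be the increasing enumeration of $C$, which is continuous since $C$ is closed. Read off $\gamma$ at $0$ and at successors, let $\gamma$ be $0$ at limits, and let $u=x$. Then $f(\gamma,u)=x$. $\square$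

The map $f$ is far from injective, because $x$ does not determine $C$. One might hope to take the largest club on which $x$ is $1$, but there need not be one. Let $x(\omega)=0$ and $x(\alpha)=1$ for all other $\alpha$. A club $C\subseteq\kappa\setminus\{\omega\}$ cannot have $\omega$ as a limit point, so $C\cap\omega$ is finite, and adding one more natural number gives a larger such club. So choosing $C$ uniquely needs another source, and in $\mathrm L[d]$ the constructible hierarchy supplies it (Lemma 5).

The second obstacle is the one Theorem 1 removes. Suppose $g:E\to\mathrm{Club}_\kappa$ is a continuous bijection on a closed set $E$. The sensible first try is Lemma 1 with $n=1$, $T=T_E$ and $F=g$. Choosing parcels inside $\mathrm{Club}_\kappa$ gives surjectivity, but injectivity fails for every choice: $g$ already uses every point of $\mathrm{Club}_\kappa$, so every parcel meets $F[[T]]$.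

The next try is to make room. Choose disjoint closed parcels $B_b\subseteq\mathrm{Club}_\kappa$ for the dead nodes $b$ of $T_E$ and remove the points $y$ with $g(y)\in B_b$ from $E$. The set that remains need not be closed, but this can be repaired with a second coordinate $z$. Give each $b$ an index $\beta\ge1$, and let $z(\beta)$ be the least $v$ such that $g(y){\restriction}v$ is not a restriction of an element of $B_b$; at all other $\beta$ let $z(\beta)=0$. The set $E'$ of these pairs $(y,z)$ is closed, since a value $z(\beta)=v$ is checked on $g(y){\restriction}v$ alone, and $(y,z)\mapsto g(y)$ is a bijection from $E'$ onto $\mathrm{Club}_\kappa\setminus\bigcup_bB_b$.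

Here is the exact point where this stops. The tree of $E'$ has dead nodes of a new kind, for example the nodes $(\langle y(0)\rangle,\langle1\rangle)$ of length $1$ with $y\in g^{-1}[\mathrm{Club}_\kappa\setminus\bigcup_bB_b]$, because $0$ is not an index and $z(0)$ must be $0$. The cones over them need parcels, but every point of $\mathrm{Club}_\kappa$ is already in the image of $E'$ or in some $B_b$. Removing new parcels needs new tests in $z$, and this creates new dead nodes. This is the circularity in (3).

The way out is to define the tree by recursion on length and to place the test against the parcel of a dead node of length $\delta$ at a coordinate of $z$ *above* $\delta$. Then whether a node of length $\alpha$ is in $T$ depends only on which nodes of length $<\alpha$ are dead, and (3) can be solved level by level. For the club filter the parcels can be written down explicitly, and in such a way that $x$ itself announces which parcel it might belong to.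

## Marked parcels inside the club filter

From here until the end of the proof of Theorem 1, $n=3$. The purpose of this section is to fix, in advance and for *every* $t\in\mathrm{Seq}$, a parcel near $t$.

Fix $M\subseteq\kappa$ with $|M|=|\kappa\setminus M|=\kappa$ and a bijection $\#:\mathrm{Seq}\to M$. The number $\#t$ is the *mark* of $t$. For a function $a$ with domain an ordinal $\le\kappa$ and values in $\kappa$ let
$$V(a)=\{v\in\mathrm{dom}(a):(v\text{ limit and }a(v)\ne1)\text{ or }(v\text{ successor and }a(v)\in M)\}.$$
Call the elements of $V(a)$ *violations*. Note that $V(a{\restriction}\alpha)=V(a)\cap\alpha$. For $t=(a,b,c)\in\mathrm{Seq}_\alpha$ let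
$$B_t=\{x\in{}^\kappa\kappa:x{\restriction}\alpha=a,\ x(\alpha+1)=\#t,\ V(x)\cap(\alpha+1,\kappa)=\emptyset\}.\tag{4}$$
So $x\in B_t$ starts with $a$, has an arbitrary value at $\alpha$, displays the mark of $t$ at $\alpha+1$, and has no violations afterwards. For instance, the parcel of $\emptyset$ consists of the $x$ with $x(1)=\#\emptyset$, with $x(v)=1$ at all limits $v$, and with $x(v)\notin M$ at all successors $v\ge2$.

**Lemma 3.** (i) $B_t\subseteq\mathrm{Club}_\kappa\cap N_a$ for $t=(a,b,c)$. (ii) $B_t\cap B_{t'}=\emptyset$ for $t\ne t'$. (iii) There is a continuous bijection $g_t:{}^\kappa\kappa\to B_t$.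

**Proof.** (i) If $x\in B_t$, then $x(v)=1$ at all limit $v>\alpha+1$, and these $v$ form a club since $\kappa$ is regular and uncountable. By (4), $x\supseteq a$.

(ii) Let $x\in B_t\cap B_{t'}$ with lengths $\alpha\le\alpha'$. If $\alpha<\alpha'$, then $\alpha'+1$ is a successor above $\alpha+1$ with $x(\alpha'+1)=\#t'\in M$. So it is a violation above $\alpha+1$, contradicting $x\in B_t$. If $\alpha=\alpha'$, then $\#t=x(\alpha+1)=\#t'$, so $t=t'$.

(iii) In (4) the values on $\alpha$, at $\alpha+1$, and at limits above $\alpha+1$ are prescribed. The value at $\alpha$ is an arbitrary element of $\kappa$, and the values at successors above $\alpha+1$ are arbitrary elements of $\kappa\setminus M$. Let $p_0=\alpha$, let $\langle p_i:1\le i<\kappa\rangle$ enumerate the successors above $\alpha+1$ increasingly, and let $\theta:\kappa\to\kappa\setminus M$ be a bijection. Let $g_t(u)$ be the element $x$ of $B_t$ with $x(p_0)=u(0)$ and $x(p_i)=\theta(u(i))$ for $i\ge1$. This is a bijection onto $B_t$. It is continuous because $p_i\ge i$, so $x{\restriction}\xi$ depends only on $u{\restriction}\xi$. $\square$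

A given $x$ can lie in $B_t$ with $\mathrm{lh}(t)=\delta$ only for the one $t$ whose mark is $x(\delta+1)$. So one test at $\delta+1$ handles all dead nodes of length $\delta$ at once, and the test asks for a violation of $x$ above $\delta+1$. The least such violation is determined by $x$, and it will be recorded in $z(\delta+1)$.

## The tree that avoids its own parcels

Let $E$ be closed and $g:E\to\mathrm{Club}_\kappa$ a continuous bijection. Put $G=\{(g(y),y):y\in E\}$, a closed set, and let $T_0$ be its tree of restrictions, so $G=[T_0]$. For each $x\in\mathrm{Club}_\kappa$ there is exactly one $y$ with $(x,y)\in G$; for $x\notin\mathrm{Club}_\kappa$ there is none.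

**Step 1: define $T$ by recursion on length.** The purpose is to build the tests into the tree. Suppose $T\cap\mathrm{Seq}_{\beta}$ is known for all $\beta<\alpha$. Then we know which $t'$ of length $<\alpha$ are dead. For a function $a$ with domain an ordinal and $\beta\in\mathrm{dom}(a)$, say that $\beta$ is a *test place* for $a$ if $\beta=\delta+1$ for some $\delta$ and there is a dead $t'\in\mathrm{Seq}_\delta$ with first coordinate $a{\restriction}\delta$ and $\#t'=a(\beta)$. This depends only on $a{\restriction}(\beta+1)$ and on levels $\le\delta$ of $T$. For $t=(a,b,c)\in\mathrm{Seq}_\alpha$, put $t\in T$ if and only if $(a,b)\in T_0$ and, for every $\beta<\alpha$: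

* **Case A.** If $\beta$ is a test place for $a$, then $c(\beta)>\beta$; no $v'$ with $\beta<v'<\min(c(\beta),\alpha)$ is in $V(a)$; and if $c(\beta)<\alpha$, then $c(\beta)\in V(a)$.
* **Case B.** Otherwise, $c(\beta)=0$.

In Case A, $\delta<\beta<\alpha$, so the recursion is legitimate.

It helps to run the first levels. We have $\emptyset\in T$, because $G\ne\emptyset$. A node $(a,b,c)$ of length $1$ is in $T$ iff $(a,b)\in T_0$ and $c(0)=0$, and all other nodes of length $1$ are dead. At $\beta=1$ we have $\delta=0$, and $\emptyset$ is not dead, so $c(1)=0$ is required. At $\beta=2$ we have $\delta=1$, and $2$ is a test place for $a$ iff $a(2)$ is the mark of a dead $(a{\restriction}1,b',c')$ of length $1$, for instance one with $c'(0)=1$. If so, a node of length $3$ only needs $c(2)>2$ at $\beta=2$. A node of length $4$ needs in addition that $c(2)=3$ if and only if $a(3)\in M$.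

**Step 2: $T$ is a tree.** We need this in order to speak of branches and to apply Lemma 1. We have seen $\emptyset\in T$. Let $t=(a,b,c)\in T\cap\mathrm{Seq}_\alpha$ and $\alpha'<\alpha$. Then $(a{\restriction}\alpha',b{\restriction}\alpha')\in T_0$. For $\beta<\alpha'$, being a test place is the same for $a$ and $a{\restriction}\alpha'$. In Case B nothing changes. In Case A, $c(\beta)>\beta$ still holds. There is no element of $V(a{\restriction}\alpha')=V(a)\cap\alpha'$ strictly between $\beta$ and $\min(c(\beta),\alpha')$. If $c(\beta)<\alpha'$, then $c(\beta)\in V(a)\cap\alpha'$. So $t{\restriction}\alpha'\in T$.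

**Step 3: describe the branches.** The purpose is to see that $z$ is a function of $x$. The claim is:
$$(x,y,z)\in[T]\iff(x,y)\in G\text{ and for all }\beta<\kappa:\ \begin{cases}z(\beta)=\min(V(x)\setminus(\beta+1)) &\text{if }\beta\text{ is a test place for }x,\\ z(\beta)=0&\text{otherwise,}\end{cases}\tag{5}$$
where the first line includes the assertion that $V(x)\setminus(\beta+1)\neq\emptyset$.

For the direction from left to right, $(x,y)\in[T_0]=G$. At a test place $\beta$, use the definition of $T$ at some $\alpha>\max(\beta,z(\beta))$. It says $z(\beta)>\beta$, no violation of $x$ lies strictly between $\beta$ and $z(\beta)$, and $z(\beta)\in V(x)$. At the other $\beta$, use any $\alpha>\beta$. For the converse, let $\alpha<\kappa$ and $\beta<\alpha$. If $\beta$ is a test place, then $z(\beta)>\beta$, no element of $V(x)$ lies strictly between $\beta$ and $z(\beta)$, and if $z(\beta)<\alpha$ then $z(\beta)\in V(x)\cap\alpha=V(x{\restriction}\alpha)$. These are the requirements of Case A for $(x,y,z){\restriction}\alpha$. Case B and $(x{\restriction}\alpha,y{\restriction}\alpha)\in T_0$ are clear.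

**Step 4: solve equation (3).** Let $D=\bigcup\{B_t:t\text{ dead}\}$, so $D\subseteq\mathrm{Club}_\kappa$ by Lemma 3(i), and let $\pi(x,y,z)=x$. We show that $\pi$ maps $[T]$ bijectively onto $\mathrm{Club}_\kappa\setminus D$.

*Injective.* Given $x$, there is only one $y$ with $(x,y)\in G$, and by (5) only one $z$, because being a test place for $x$ depends only on $x$ and $\beta$.

*Into.* Let $(x,y,z)\in[T]$. Then $x=g(y)\in\mathrm{Club}_\kappa$. Suppose $x\in B_t$ with $t$ dead of length $\delta$. By (4), $x{\restriction}\delta$ is the first coordinate of $t$ and $x(\delta+1)=\#t$, so $\delta+1$ is a test place for $x$. By (5), $V(x)$ has an element above $\delta+1$, which contradicts $x\in B_t$.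

*Onto.* Let $x\in\mathrm{Club}_\kappa\setminus D$ and $(x,y)\in G$. If $\beta=\delta+1$ is a test place for $x$, witnessed by the dead $t'$, then $x\notin B_{t'}$, while $x{\restriction}\delta$ is the first coordinate of $t'$ and $x(\delta+1)=\#t'$. So the last condition in (4) fails: $V(x)\cap(\delta+1,\kappa)\ne\emptyset$. Hence the $z$ required by (5) exists, and $(x,y,z)\in[T]$.

**Step 5: glue.** Apply Lemma 1 with $n=3$, this $T$, $F=\pi$, and the maps $g_t$ of Lemma 3(iii) for dead $t$. Condition (1) holds with $\xi=\eta$. Let $p=(x,y,z)\in[T]$. If $p'\in[T]$ agrees with $p$ up to $\eta$, then $\pi(p')\supseteq x{\restriction}\eta$. If $t=(a,b,c)$ is dead of length $>\eta$ with $t{\restriction}\eta=p{\restriction}\eta$, then $B_t\subseteq N_a\subseteq N_{x\restriction\eta}$. By Step 4 and Lemma 3(ii), the sets $\pi[[T]]$ and $B_t$ ($t$ dead) are pairwise disjoint with union $\mathrm{Club}_\kappa$, and all maps are injective. So $h$ is a continuous injection of ${}^\kappa\kappa$ with range $\mathrm{Club}_\kappa$. The equivalence in Theorem 1 follows from $I^\kappa\subseteq I^\kappa_{cl}$. This proves Theorem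 1. $\square$

## Unique witnesses in $\mathrm L[d]$

By Theorem 1, the first quoted fact already gives the first sentence of Theorem 2. We now also prove that fact, in a uniform version that is needed for Theorem 5. Write $p(R)=\{x:\exists w\,(x,w)\in R\}$.

**Lemma 4.** Suppose $V=\mathrm L[d]$ with $d\subseteq\kappa$, and let $R\subseteq({}^\kappa\kappa)^2$ be closed. There is a closed $E\subseteq({}^\kappa\kappa)^3$ such that $(x,w,y)\in E$ implies $(x,w)\in R$, and for each $x\in p(R)$ there is exactly one pair $(w,y)$ with $(x,w,y)\in E$.

The idea is to let $y$ code the complete theory of the first level of the hierarchy that contains $x$ and a witness $w$ for $x$. This level is determined by $x$. The code must be arranged so that each way of being wrong shows up on fewer than $\kappa$ coordinates. Well-foundedness can be handled because a failure is a countable sequence and $\kappa$ is regular and uncountable.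

**Proof.** If $R=\emptyset$, take $E=\emptyset$. Otherwise let $U$ be the tree of restrictions of $R$, so $R=[U]$.

**Step 1: code everything relevant into one set $D\subseteq\kappa$.** Let $H(\kappa)$ be the set of sets whose transitive closure has size $<\kappa$. By regularity each $s\in{}^{<\kappa}\kappa$ has bounded range, so $U\subseteq H(\kappa)$. Each element of $H(\kappa)$ is coded by a relation on an ordinal below $\kappa$, so $|H(\kappa)|=2^{<\kappa}=\kappa$. Fix a bijection $\varepsilon:\kappa\to H(\kappa)$. Let $\langle\cdot,\cdot\rangle$ be Gödel pairing on $\kappa$ and let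
$$D=\{\langle0,\xi\rangle:\xi\in d\}\cup\{\langle1,\langle\xi,\eta\rangle\rangle:\varepsilon(\xi)\in\varepsilon(\eta)\}\cup\{\langle2,\xi\rangle:\varepsilon(\xi)\in U\}.$$
Then $V=\mathrm L[D]$. Let $\mathrm{ZFC}^-$ be ZFC without power set, with Collection. The relation coded in the second part of $D$ is well-founded and extensional on $\kappa$, and its Mostowski collapse is $\varepsilon$, since $H(\kappa)$ is transitive. A transitive model of $\mathrm{ZFC}^-$ that contains $\kappa$ and $D$ computes this collapse correctly. It therefore contains $U$, defined from $\kappa$ and $D$ by a fixed definition as the image under the collapse of the third part. The statement $(x,w)\in[U]$, that is, $\forall\alpha<\kappa\ (x{\restriction}\alpha,w{\restriction}\alpha)\in U$, is absolute for such models.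

**Step 2: choose a canonical level and a canonical witness.** For $x\in p(R)$ let $\alpha(x)$ be the least $\alpha>\kappa$ such that
$$\mathrm L_\alpha[D]\models\mathrm{ZFC}^-,\qquad x\in\mathrm L_\alpha[D],\qquad (x,w)\in[U]\text{ for some }w\in\mathrm L_\alpha[D].\tag{6}$$
To see that it exists, let $\theta>\kappa$ be regular. Then $\mathrm L_\theta[D]=H(\theta)$. The inclusion from left to right holds since each $\mathrm L_\beta[D]$ with $\kappa\le\beta<\theta$ is transitive of size $<\theta$. Conversely, if $z\in H(\theta)$, take an elementary submodel of size $<\theta$ of a sufficiently large $(\mathrm L_\mu[D],\in,D)$ that contains $\kappa$ and the transitive closure of $\{z\}$ as subsets. By condensation its transitive collapse is some $\mathrm L_\beta[D]$ with $\beta<\theta$, and the collapse fixes $z$. Since $H(\theta)\models\mathrm{ZFC}^-$ and $x$ and all $w\in{}^\kappa\kappa$ are in $H(\theta)$, the ordinal $\theta$ satisfies (6). Let $w(x)$ be the least $w$ as in (6) in the canonical well-order of $\mathrm L_{\alpha(x)}[D]$.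

**Step 3: define $E$.** Let $\mathcal L$ be the language with $\in$ and constants $\dot\kappa,\dot D,\dot x,\dot w$ and $c_\xi$ ($\xi<\kappa$). It has $\kappa$ many sentences; enumerate them bijectively as $\langle\varphi_\xi:\xi<\kappa\rangle$. For $y\in{}^\kappa\kappa$ let $\mathrm{Th}_y=\{\varphi_\xi:y(\xi)\ge1\}$. Let $(x,w,y)\in E$ iff the following hold.

* (E0) $(x,w)\in R$.
* (E1) $\mathrm{Th}_y$ is complete and consistent, and it contains: $\mathrm{ZFC}^-$; $V=\mathrm L[\dot D]$; "$\dot\kappa$ is an ordinal, $\dot D\subseteq\dot\kappa$, and $\dot x,\dot w:\dot\kappa\to\dot\kappa$"; "$U$ (as defined from $\dot\kappa,\dot D$) exists, and $\dot w$ is the $<_{\mathrm L[\dot D]}$-least $w'$ with $(\dot x,w')\in[U]$"; and "there is no $\beta>\dot\kappa$ such that $\mathrm L_\beta[\dot D]\models\mathrm{ZFC}^-$, $\dot x\in\mathrm L_\beta[\dot D]$, and some $w'\in\mathrm L_\beta[\dot D]$ has $(\dot x,w')\in[U]$".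
* (E2) $\mathrm{Th}_y$ contains $c_\xi\in\dot\kappa$ for all $\xi$ and $c_\xi\in c_\eta$ for $\xi<\eta$. For all $\xi,\eta$: "$c_\xi\in\dot D$" $\in\mathrm{Th}_y$ iff $\xi\in D$; "$\dot x(c_\xi)=c_\eta$" $\in\mathrm{Th}_y$ iff $x(\xi)=\eta$; "$\dot w(c_\xi)=c_\eta$" $\in\mathrm{Th}_y$ iff $w(\xi)=\eta$.
* (E3) If $y(\xi)\ge1$, write $y(\xi)=1+\eta$. If $\varphi_\xi$ has the form $\exists v(v\in\dot\kappa\wedge\psi(v))$, then $\psi(c_\eta)\in\mathrm{Th}_y$ and $\psi(c_{\eta'})\notin\mathrm{Th}_y$ for all $\eta'<\eta$. Otherwise $\eta=0$.
* (E4) There is no sequence $\langle\psi_n(v):n<\omega\rangle$ of $\mathcal L$-formulas such that for all $n$ both "$\exists!v\,\psi_n(v)$" and "$\exists v\exists v'(\psi_{n+1}(v)\wedge\psi_n(v')\wedge v\in v')$" are in $\mathrm{Th}_y$.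

The role of (E3) is that the positive values of $y$ name least witnesses below $\dot\kappa$. This forces every element of $\dot\kappa$ that is definable to be some $c_\eta$.

**Step 4: $E$ is closed.** (E0) is a closed condition. A failure of (E1) or (E2) is witnessed by finitely many coordinates of $(x,w,y)$; for instance, inconsistency is witnessed by finitely many sentences in $\mathrm{Th}_y$. A failure of (E3) at $\xi$ is witnessed by the coordinate $\xi$ of $y$ and at most one further coordinate, namely the index of $\psi(c_\eta)$ or of one $\psi(c_{\eta'})$. A failure of (E4) is witnessed by countably many coordinates of $y$. In every case the coordinates involved are bounded in $\kappa$, since $\kappa$ is regular and uncountable. So every point outside $E$ has a basic neighborhood outside $E$.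

**Step 5: at most one $(w,y)$ for each $x$.** Let $(x,w,y)\in E$. Take a model of $\mathrm{Th}_y$, and let $\mathfrak N$ be its substructure consisting of the elements definable by $\mathcal L$-formulas. Since $V=\mathrm L[\dot D]$ provides a definable global well-order, a true existential statement with definable parameters has a definable witness, namely the least one. By the Tarski–Vaught criterion $\mathfrak N$ is an elementary substructure, so $\mathfrak N\models\mathrm{Th}_y$. If $\mathfrak N$ had an infinite descending $\in$-sequence, definitions $\psi_n$ of its members would contradict (E4), as $\mathrm{Th}_y$ is complete. So $\mathfrak N$ is well-founded. It is extensional, and we let $N$ be its transitive collapse.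

Each element of $\dot\kappa^N$ is defined by some $\psi(v)$. Then $\exists v(v\in\dot\kappa\wedge\psi(v))$ is in $\mathrm{Th}_y$, so it is $\varphi_\xi$ for some $\xi$ with $y(\xi)\ge1$, and by (E3) $\psi(c_\eta)\in\mathrm{Th}_y$ for some $\eta$. So the element is $c_\eta^N$. With (E2), $\xi\mapsto c_\xi^N$ is an order isomorphism from $\kappa$ onto the ordinal $\dot\kappa^N$. Hence $\dot\kappa^N=\kappa$ and $c_\xi^N=\xi$. The rest of (E2) gives $\dot D^N=D$, $\dot x^N=x$, $\dot w^N=w$. Since $N$ is transitive and satisfies $\mathrm{ZFC}^-$ and $V=\mathrm L[D]$, we have $N=\mathrm L_\alpha[D]$ for $\alpha=N\cap\mathrm{Ord}>\kappa$.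

By (E1) and absoluteness, $\alpha$ satisfies (6), as $w\in N$ and $(x,w)\in[U]$. No $\beta$ with $\kappa<\beta<\alpha$ satisfies (6), since $N$ computes $\mathrm L_\beta[D]$, its satisfaction relation and $U$ correctly. So $\alpha=\alpha(x)$. The well-order defined in $N$ is the canonical well-order of $\mathrm L_\alpha[D]$, so $w=w(x)$. Therefore $\mathrm{Th}_y$ is the theory of
$$(\mathrm L_{\alpha(x)}[D],\in,\kappa,D,x,w(x),\xi)_{\xi<\kappa},\tag{7}$$
and it is determined by $x$. Finally (E3) determines $y$ from $\mathrm{Th}_y$: $y(\xi)=0$ if $\varphi_\xi\notin\mathrm{Th}_y$. If $\varphi_\xi\in\mathrm{Th}_y$ has the form $\exists v(v\in\dot\kappa\wedge\psi(v))$, then $y(\xi)=1+\eta$ for the least $\eta$ with $\psi(c_\eta)\in\mathrm{Th}_y$. In the remaining case $y(\xi)=1$.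

**Step 6: at least one $(w,y)$ for each $x\in p(R)$.** Let $w=w(x)$, let $\mathrm{Th}$ be the theory of (7), and define $y$ from $\mathrm{Th}$ as in the last lines of Step 5. The least $\eta$ needed there exists, because a true statement $\exists v(v\in\dot\kappa\wedge\psi(v))$ has a least witness $\eta<\kappa$, named by $c_\eta$. Then $\mathrm{Th}_y=\mathrm{Th}$ and (E3) holds. (E0) holds since $(x,w)\in[U]=R$. (E1) holds by (6), the minimality of $\alpha(x)$, the choice of $w(x)$, and absoluteness. (E2) holds since $c_\xi$ names $\xi$. (E4) holds since the structure is well-founded. $\square$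

**Proof of Theorem 2.** Let $V=\mathrm L[d]$ and let $f$ be the map of Lemma 2, regarded as a map on ${}^\kappa\kappa$. The set $R=\{(f(w),w):w\in{}^\kappa\kappa\}$ is closed and $p(R)=\mathrm{Club}_\kappa$. By Lemma 4, the projection to the first coordinate maps a closed set $E\subseteq({}^\kappa\kappa)^3$ injectively onto $\mathrm{Club}_\kappa$. So $\mathrm{Club}_\kappa\in I^\kappa_{cl}$, and Theorem 1 gives $\mathrm{Club}_\kappa\in I^\kappa$. For the second sentence, if ZFC is consistent then so is ZFC + $V=\mathrm L$. Under $V=\mathrm L$ we may take $d=\emptyset$ for every uncountable $\kappa$ with $\kappa=\kappa^{<\kappa}$; by GCH these are all uncountable regular $\kappa$. $\square$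

## $\kappa$-perfect sets as parcels

The club filter enters Theorem 1 only through its explicit parcels. For other sets $A$ we need parcels from elsewhere.

**Definition ($\kappa$-perfect).** A set $P\subseteq{}^\kappa\kappa$ is *$\kappa$-perfect* if there is $\sigma:{}^{<\kappa}2\to{}^{<\kappa}\kappa$ such that $s\subsetneq s'$ implies $\sigma(s)\subsetneq\sigma(s')$; $\sigma(s)=\bigcup_{\alpha<\mathrm{lh}(s)}\sigma(s{\restriction}\alpha)$ if $\mathrm{lh}(s)$ is a limit; $\sigma(s^\frown0)$ and $\sigma(s^\frown1)$ are incompatible; and $P=\{\sigma^*(u):u\in{}^\kappa2\}$, where $\sigma^*(u)=\bigcup_{\alpha<\kappa}\sigma(u{\restriction}\alpha)$.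

For example, ${}^\kappa2$ is $\kappa$-perfect via $\sigma(r)=r$, and $N_s$ contains the $\kappa$-perfect set given by $\sigma(r)=s^\frown r$. A $\kappa$-perfect set has $2^\kappa$ elements, so the set $\{x_0\}=A\cap N_{\langle1\rangle}$ of the earlier example contains none.

**Lemma 5.** Let $P$ be $\kappa$-perfect via $\sigma$. Then $\sigma^*:{}^\kappa2\to P$ is a homeomorphism, $P\cap N_{\sigma(r)}=\{\sigma^*(u):r\subseteq u\in{}^\kappa2\}$ is $\kappa$-perfect for each $r\in{}^{<\kappa}2$, and $P$ is closed.

**Proof.** First,
$$\text{if }\sigma(r)\subseteq\sigma^*(u'),\text{ then }r\subseteq u'.\tag{8}$$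
Otherwise let $\beta$ be the first place where $r$ and $u'$ differ. Then $\sigma(r{\restriction}(\beta+1))$ and $\sigma(u'{\restriction}(\beta+1))$ are incompatible, but both are contained in $\sigma^*(u')$. By (8), $\sigma^*$ is injective with continuous inverse, and the displayed equation holds. Since $\mathrm{lh}(\sigma(r))\ge\mathrm{lh}(r)$, $\sigma^*(u){\restriction}\alpha$ depends only on $u{\restriction}\alpha$, and $\sigma^*$ is continuous. The map $r'\mapsto\sigma(r^\frown r')$ witnesses that $P\cap N_{\sigma(r)}$ is $\kappa$-perfect.

Let $x$ be in the closure of $P$. We find $u$ with $\sigma(u{\restriction}\alpha)\subseteq x$ for all $\alpha$ by recursion. To start, $\sigma(\emptyset)\subseteq x$, since all elements of $P$ extend $\sigma(\emptyset)$. Limit stages follow by taking unions. Given $u{\restriction}\alpha$ with $\sigma(u{\restriction}\alpha)\subseteq x$, pick $\gamma'<\kappa$ larger than the lengths of $\sigma((u{\restriction}\alpha)^\frown k)$ for $k<2$, and $u'\in{}^\kappa2$ with $x{\restriction}\gamma'\subseteq\sigma^*(u')$. Then $\sigma(u{\restriction}\alpha)\subseteq\sigma^*(u')$, so $u{\restriction}\alpha\subseteq u'$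 by (8). Now $\sigma(u'{\restriction}(\alpha+1))\subseteq\sigma^*(u')$ has length $<\gamma'$, so it is contained in $x$. Let $u(\alpha)=u'(\alpha)$. In the end $\sigma^*(u)\subseteq x$, and so $x=\sigma^*(u)\in P$. $\square$

**Lemma 6.** If $f$ is continuous and injective on $N_s$, then $f[N_s]$ contains a $\kappa$-perfect set.

**Proof.** We build $\tau,\sigma:{}^{<\kappa}2\to{}^{<\kappa}\kappa$ with $f[N_{\tau(r)}]\subseteq N_{\sigma(r)}$, starting with $\tau(\emptyset)=s$ and $\sigma(\emptyset)=\emptyset$. At limits take unions; the lengths stay below $\kappa$ by regularity, and the inclusion is preserved. Given $r$, pick distinct $w_0,w_1\in N_{\tau(r)}$. Then $f(w_0)\ne f(w_1)$, and both extend $\sigma(r)$. Let $\sigma(r^\frown i)$ be an initial segment of $f(w_i)$ that properly extends $\sigma(r)$, long enough that $\sigma(r^\frown0)$ and $\sigma(r^\frown1)$ are incompatible. By continuity choose an initial segment $\tau(r^\frown i)\supsetneq\tau(r)$ of $w_i$ with $f[N_{\tau(r^\frown i)}]\subseteq N_{\sigma(r^\frown i)}$. For $u\in{}^\kappa2$ we get $f(\bigcup_\alpha\tau(u{\restriction}\alpha))=\sigma^*(u)$,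 so the $\kappa$-perfect set given by $\sigma$ is contained in $f[N_s]$. $\square$

To use $\kappa$-perfect sets as parcels we must map ${}^\kappa\kappa$ onto them.

**Lemma 7.** There is a continuous bijection ${}^\kappa\kappa\to{}^\kappa2$. Hence every $\kappa$-perfect set is the image of ${}^\kappa\kappa$ under a continuous injection.

**Proof.** A set of fewer than $\kappa$ coordinates is bounded in $\kappa$. So, via a bijection $\kappa\to\kappa\times\kappa$, we may replace ${}^\kappa2$ by ${}^{\kappa\times\kappa}2$ with basic open sets given by fixing $x{\restriction}(\xi\times\xi)$ for $\xi<\kappa$. The idea is to let a node carry, in addition to bits of $x$, the positions of the first $1$ in certain rows; this creates $\kappa$-fold branching. For $x\in{}^{\kappa\times\kappa}2$ and $i<\kappa$ let $n_i(x)$ be the least $j$ with $x(i,j)=1$, or $\kappa$ if there is none. Let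
$$I_\xi(x)=(\langle n_i(x):i<\xi\rangle,\ x{\restriction}(\xi\times\xi)),\qquad\mathcal I_\xi=\{I_\xi(x):x\in{}^{\kappa\times\kappa}2\},$$
ordered by extension in both components. The level $\mathcal I_0$ has one element.

*Successor levels.* Each $I_\xi(x)$ has exactly $\kappa$ extensions in $\mathcal I_{\xi+1}$. There are at most $\kappa$, because an extension is given by a value $n_\xi\le\kappa$ and fewer than $\kappa$ many bits, and $2^{<\kappa}\le\kappa$. There are at least $\kappa$, because changing row $\xi$ of $x$ does not change $I_\xi(x)$ and makes $n_\xi$ arbitrary.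

*Limit levels.* Let $\lambda\le\kappa$ be a limit. We claim that every coherent sequence with entries in $\mathcal I_\xi$ for $\xi<\lambda$ is $\langle I_\xi(x):\xi<\lambda\rangle$ for some $x$. The sequence gives $n_i\le\kappa$ for $i<\lambda$ and bits on $\lambda\times\lambda$. For $i,j<\lambda$, the bit at $(i,j)$ is $0$ if $j<n_i$ and $1$ if $j=n_i$; this is seen at any $\xi$ with $i,j<\xi<\lambda$. Extend the bits to $x$ as follows: for $i<\lambda$ and $j\ge\lambda$ let $x(i,j)=1$ iff $j=n_i$, and let all rows $i\ge\lambda$ be $0$. If $n_i<\lambda$, then $n_i(x)=n_i$ from the given bits. If $n_i\ge\lambda$, then the given bits in row $i$ are all $0$ and again $n_i(x)=n_i$. This proves the claim. If $\lambda<\kappa$, then $I_\lambda(x)$ is determined by the $I_\xi(x)$ with $\xi<\lambda$, so there is exactly one element of $\mathcal I_\lambda$ above the sequence.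

Therefore $\bigcup_{\xi<\kappa}\mathcal I_\xi$ is isomorphic, level by level, to ${}^{<\kappa}\kappa$. By the claim for $\lambda=\kappa$, its $\kappa$-branches correspond bijectively to the $x\in{}^{\kappa\times\kappa}2$, since a branch determines all bits. This yields a bijection $u\mapsto x$ from ${}^\kappa\kappa$. It is continuous because $x{\restriction}(\xi\times\xi)$ is determined by $u{\restriction}\xi$. The last sentence follows by composing with $\sigma^*$. $\square$

**Lemma 8.** If $P_\eta$ ($\eta<\kappa$) are $\kappa$-perfect, there are pairwise disjoint $\kappa$-perfect sets $B_\eta\subseteq P_\eta$.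

**Proof.** **Step 1: split one $\kappa$-perfect set.** Let $P$ be $\kappa$-perfect via $\sigma$. For $r\in{}^\kappa2$ let $P^r$ be the image under $\sigma^*$ of all $u\in{}^\kappa2$ with $u(\lambda+2n)=r(\lambda+n)$ for all $\lambda$ that are zero or a limit and all $n<\omega$. The sets $P^r$ are pairwise disjoint, since $\sigma^*$ is injective. To see that $P^r$ is $\kappa$-perfect, interleave: for $s\in{}^{<\kappa}2$ with $\mathrm{lh}(s)=\lambda+n$, let $\rho(s)$ have length $\lambda+2n$, with value $r(\lambda'+m)$ at $\lambda'+2m$ and value $s(\lambda'+m)$ at $\lambda'+2m+1$. Then $\sigma\circ\rho$ is strictly increasing and takes unions at limits. Also $\rho(s^\frown0)$ and $\rho(s^\frown1)$ first differ at their last place, so their $\sigma$-images are incompatible. The $\kappa$-perfect set given by $\sigma\circ\rho$ is $P^r$.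

**Step 2: recursion on $\eta$.** We maintain that $B_\eta\cap P_\zeta$ is nowhere dense in $P_\zeta$ for *all* $\zeta<\kappa$, so that later choices have room. Suppose $B_{\eta'}$ is given for $\eta'<\eta$. The sets $B_{\eta'}\cap P_\eta$ are closed and nowhere dense in $P_\eta$, which is homeomorphic to ${}^\kappa2$. Extend successively, avoiding one of these fewer than $\kappa$ sets at each step and taking unions at limits. We obtain $r_0\in{}^{<\kappa}2$ such that the corresponding basic open subset $P'$ of $P_\eta$ is disjoint from all $B_{\eta'}$, $\eta'<\eta$. By Lemma 5, $P'$ is $\kappa$-perfect.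

There are $\kappa$ many pairs $(\zeta,s)$ with $\zeta<\kappa$, $s\in{}^{<\kappa}\kappa$ and $P_\zeta\cap N_s\ne\emptyset$. For each, at most one $r\in{}^\kappa2$ satisfies $P_\zeta\cap N_s\subseteq P'^r$, because the $P'^r$ are disjoint. As $2^\kappa>\kappa$, some $r$ satisfies this for no pair. Then for each $\zeta$ the closed set $P'^r\cap P_\zeta$ contains no nonempty relatively open subset of $P_\zeta$, so it is nowhere dense in $P_\zeta$. Let $B_\eta=P'^r$. $\square$

## A ZFC characterization of $I^\kappa$

**Theorem 3 (ZFC).** For $A\subseteq{}^\kappa\kappa$ the following are equivalent.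

* (a) $A\in I^\kappa$.
* (b) There are a continuous $f:{}^\kappa\kappa\to{}^\kappa\kappa$ with $\mathrm{ran}(f)=A$ such that every $f[N_s]$ ($s\in{}^{<\kappa}\kappa$) contains a $\kappa$-perfect set, and a closed $E\subseteq{}^\kappa\kappa$ such that $f{\restriction}E$ is a bijection onto $A$.

**Proof of (a)⇒(b).** Take $f$ witnessing $A\in I^\kappa$ and $E={}^\kappa\kappa$, and use Lemma 6.

**Proof of (b)⇒(a).** The plan is the one for Theorem 1 with $n=2$: pairs $(w,z)$ with $w\in E$, and $z$ recording tests. Points of $A$ carry no marks now, so each dead node gets its own test coordinate.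

**Step 1: approximations and parcels.** For $b\in{}^{<\kappa}\kappa$ let $\bar f(b)$ be the longest $a$ with $\mathrm{lh}(a)\le\mathrm{lh}(b)$ and $f[N_b]\subseteq N_a$. It exists: all such $a$ are initial segments of $f(w)$ for any fixed $w\in N_b$, and their union is again such an $a$. If $b\subseteq b'$, then $\bar f(b)\subseteq\bar f(b')$, because $f[N_{b'}]\subseteq f[N_b]$. By continuity, for every $\eta$ there is $\alpha\ge\eta$ with $f[N_{w\restriction\alpha}]\subseteq N_{f(w)\restriction\eta}$, so
$$f(w)=\bigcup_{\alpha<\kappa}\bar f(w{\restriction}\alpha).\tag{9}$$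
Now $\mathrm{Seq}_\alpha=({}^\alpha\kappa)^2$. Fix an injection $\#:\mathrm{Seq}\to\kappa$ with $\#t\ge\mathrm{lh}(t)$; define it recursively along an enumeration of $\mathrm{Seq}$ in type $\kappa$, choosing at each stage an unused value $\ge\mathrm{lh}(t)$. For each $t=(b,c)\in\mathrm{Seq}$ the set $f[N_b]$ contains a $\kappa$-perfect set. So by Lemma 8 there are pairwise disjoint $\kappa$-perfect sets $B_t\subseteq f[N_b]$ for all $t=(b,c)\in\mathrm{Seq}$. Let $K_t$ be the tree of restrictions of $B_t$; by Lemma 5, $[K_t]=B_t$. By Lemma 7 fix continuous bijections $g_t:{}^\kappa\kappa\to B_t$.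

**Step 2: the tree.** $E$ is nonempty since $A=\mathrm{ran}(f)\neq\emptyset$; let $E=[T_E]$. Define $T\cap\mathrm{Seq}_\alpha$ by recursion on $\alpha$. For $t=(b,c)\in\mathrm{Seq}_\alpha$ let $q=\bar f(b)$, and put $t\in T$ iff $b\in T_E$ and, for all $\beta<\alpha$:

* **Case A.** If $\beta=\#t'$ with $t'$ dead, then $v=c(\beta)$ satisfies: $q{\restriction}v'\in K_{t'}$ for all $v'<v$ with $v'\le\mathrm{lh}(q)$; and if $v\le\mathrm{lh}(q)$, then $q{\restriction}v\notin K_{t'}$.
* **Case B.** Otherwise, $c(\beta)=0$.

In Case A, $\mathrm{lh}(t')\le\#t'=\beta<\alpha$, so only levels below $\alpha$ are consulted. We have $\emptyset\in T$, since $\emptyset\in T_E$. If $t\in T$ and $\alpha'<\alpha$, then $q'=\bar f(b{\restriction}\alpha')$ is an initial segment of $q$, and $q'{\restriction}v'=q{\restriction}v'$ for $v'\le\mathrm{lh}(q')$. So the conditions for $t{\restriction}\alpha'$ follow from those for $t$, and $T$ is a tree.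

**Step 3: the branches.** We claim that $(w,z)\in[T]$ iff $w\in E$ and for each $\beta$: if $\beta=\#t'$ with $t'$ dead, then $f(w)\notin B_{t'}$ and $z(\beta)$ is the least $v$ with $f(w){\restriction}v\notin K_{t'}$; otherwise $z(\beta)=0$. Let $(w,z)\in[T]$. Then $w\in[T_E]=E$. If $\beta=\#t'$ with $t'$ dead, put $v=z(\beta)$ and use (9) to choose $\alpha>\beta$ with $\mathrm{lh}(\bar f(w{\restriction}\alpha))\ge v$. The condition in Case A at $\alpha$ says that $v$ is least with $f(w){\restriction}v\notin K_{t'}$. In particular $f(w)\notin[K_{t'}]=B_{t'}$. If $\beta$ is not such an index, then $z(\beta)=0$ by Case B. For the converse, each $q=\bar f(w{\restriction}\alpha)$ is an initial segment of $f(w)$, so the conditions for $(w,z){\restriction}\alpha$ are immediate.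

**Step 4: solve equation (3).** Let $D=\bigcup\{B_t:t\text{ dead}\}\subseteq A$ and $F(w,z)=f(w)$. We show that $F$ maps $[T]$ bijectively onto $A\setminus D$. It is injective, as $f{\restriction}E$ is injective and $z$ is determined by $w$. Its values lie in $A$, and outside $B_{t'}$ for every dead $t'$ by Step 3 at $\beta=\#t'$. If $x\in A\setminus D$, let $w\in E$ with $f(w)=x$. For each dead $t'$ we have $x\notin[K_{t'}]$, so there is a least $v$ with $x{\restriction}v\notin K_{t'}$, and the required $z$ exists.

**Step 5: glue.** We check (1). Let $p=(w,z)\in[T]$ and $\eta<\kappa$, and choose $\xi$ with $f[N_{w\restriction\xi}]\subseteq N_{f(w)\restriction\eta}$. If $p'=(w',z')\in[T]$ agrees with $p$ up to $\xi$, then $F(p')=f(w')\in f[N_{w\restriction\xi}]$. If $t=(b,c)$ is dead of length $>\xi$ with $t{\restriction}\xi=p{\restriction}\xi$, then $B_t\subseteq f[N_b]\subseteq f[N_{w\restriction\xi}]$. By Lemma 1, Step 4 and the disjointness of the $B_t$, there is a continuous injection of ${}^\kappa\kappa$ with range $A$. $\square$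

## Sets with a $\kappa$-perfect part in every $N_s$

**Theorem 4 (ZFC).** If $A\in I^\kappa_{cl}$ and $A\cap N_s$ contains a $\kappa$-perfect set for every $s\in{}^{<\kappa}\kappa$, then $A\in I^\kappa$. So for such $A$, for instance $A=\mathrm{Club}_\kappa$, $A\in I^\kappa$ if and only if $A\in I^\kappa_{cl}$.

The hypothesis on $N_s$ cannot simply be dropped, by the example $N_{\langle0\rangle}\cup\{x_0\}\in I^\kappa_{cl}\setminus I^\kappa$. It is not necessary for membership in $I^\kappa$ either: $N_{\langle0\rangle}\in I^\kappa$, but $N_{\langle0\rangle}\cap N_{\langle1\rangle}=\emptyset$.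

**Proof.** Let $g:E\to A$ be a continuous bijection with $E=[T_E]$ closed; $E\ne\emptyset$ since $A\neq\emptyset$. The plan is to extend $g$, without injectivity, to a map $f$ on ${}^\kappa\kappa$ as in Theorem 3(b). This is the first try from before, which is now useful because Theorem 3 takes care of injectivity.

**Step 1: extend $g$.** For $b\in T_E$ let $\bar g(b)$ be the longest $a$ with $\mathrm{lh}(a)\le\mathrm{lh}(b)$ and $g[E\cap N_b]\subseteq N_a$. As for $\bar f$, this exists (since $E\cap N_b\ne\emptyset$), it is monotone, and $g(w)=\bigcup_\alpha\bar g(w{\restriction}\alpha)$ for $w\in E$. For each dead node $b$ of $T_E$, of length $\alpha\ge1$, let $a_b=\bigcup_{\beta<\alpha}\bar g(b{\restriction}\beta)\in{}^{<\kappa}\kappa$. Choose a $\kappa$-perfect $P_b\subseteq A\cap N_{a_b}$ and, by Lemma 7, a continuous bijection $g_b:{}^\kappa\kappa\to P_b$. Apply Lemma 1 with $n=1$, $e$ the identity, $T=T_E$, $F=g$, and the parcels $P_b$; call the resulting map $f$.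

For (1), let $w\in E$ and $\eta<\kappa$, and choose $\xi$ with $\bar g(w{\restriction}\xi)\supseteq g(w){\restriction}\eta$. If $w'\in E$ agrees with $w$ up to $\xi$, then $g(w')\supseteq\bar g(w{\restriction}\xi)\supseteq g(w){\restriction}\eta$. If $b$ is dead of length $>\xi$ with $b{\restriction}\xi=w{\restriction}\xi$, then $a_b\supseteq\bar g(w{\restriction}\xi)$, so $P_b\subseteq N_{g(w)\restriction\eta}$. Hence $f$ is continuous, $\mathrm{ran}(f)=g[E]\cup\bigcup_bP_b=A$, and $f{\restriction}E=g$ is a bijection onto $A$.

**Step 2: each $f[N_s]$ contains a $\kappa$-perfect set.** Suppose first that some $s'\supseteq s$ is not in $T_E$, and let $b$ be the dead restriction of $s'$. If $b\subseteq s$, then $f[N_s]$ is the $g_b$-image of a basic open set, and Lemma 6 applies to $g_b$. If $s\subsetneq b$, then $f[N_s]\supseteq f[N_b]=P_b$. Suppose now that all $s'\supseteq s$ are in $T_E$. Then $N_s\subseteq[T_E]=E$, so $f=g$ is injective on $N_s$, and Lemma 6 applies to $f$.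

**Step 3: conclude.** Theorem 3 gives $A\in I^\kappa$. For $A=\mathrm{Club}_\kappa$ the hypothesis holds: for $s\in{}^{<\kappa}\kappa$, the set of $x\supseteq s$ with $x(v)=1$ for all limit $v\ge\mathrm{lh}(s)$ is contained in $\mathrm{Club}_\kappa\cap N_s$. It is the image of ${}^\kappa\kappa$ under a continuous injection, obtained by listing the remaining free places increasingly. So by Lemma 6 it contains a $\kappa$-perfect set. $\square$

**Theorem 5.** Let $V=\mathrm L[d]$ with $d\subseteq\kappa$.

1. $A\in I^\kappa$ if and only if $A=\mathrm{ran}(f)$ for some continuous $f:{}^\kappa\kappa\to{}^\kappa\kappa$ such that every $f[N_s]$ contains a $\kappa$-perfect set.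
2. Every continuous image $A$ of a closed subset of ${}^\kappa\kappa$ such that every $A\cap N_s$ contains a $\kappa$-perfect set is in $I^\kappa$.

**Proof.** (1) "Only if" is Theorem 3, (a)⇒(b). For "if", the task is to produce the closed set required in Theorem 3(b). The set $R=\{(f(w),w):w\in{}^\kappa\kappa\}$ is closed with $p(R)=A$; let $E_3\subseteq({}^\kappa\kappa)^3$ be as in Lemma 4. Let
$$E=\{(w,y):(f(w),w,y)\in E_3\},\qquad f'(w,y)=f(w).$$
$E$ is closed in $({}^\kappa\kappa)^2$, as the preimage of a closed set under a continuous map, and $f'$ is continuous on $({}^\kappa\kappa)^2$, which we identify with ${}^\kappa\kappa$. We have $\mathrm{ran}(f')=A$. Given $x\in A$, there is exactly one $(w,y)$ with $(x,w,y)\in E_3$. For it $(x,w)\in R$, so $x=f(w)$ and $(w,y)\in E$. Conversely, any $(w,y)\in E$ with $f(w)=x$ has $(x,w,y)\in E_3$. So $f'{\restriction}E$ is a bijection onto $A$. Finally $f'[N_s\times N_{s'}]=f[N_s]$ contains a $\kappa$-perfect set. Theorem 3 gives $A\in I^\kappa$.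

(2) Let $A=f[C]$ with $C$ closed and $f:C\to{}^\kappa\kappa$ continuous. Then $R=\{(f(w),w):w\in C\}$ is closed with $p(R)=A$. By Lemma 4 there is a closed $E\subseteq({}^\kappa\kappa)^3$ which the first projection maps injectively onto $A$. So $A\in I^\kappa_{cl}$, and Theorem 4 gives $A\in I^\kappa$. $\square$
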